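# Splitting Points: Regular Lindelöf $\Delta$-Set Spaces That Are Not $Q$-Set Spaces

## 1. Second countable spaces under CH

Throughout, "regular" includes the $T_1$ axiom, and all spaces are regular unless I say otherwise. A set is $G_\delta$ if it is a countable intersection of open sets, and $F_\sigma$ if it is a countable union of closed sets. A space is **$\sigma$-discrete** if it is a countable union of discrete subspaces. Every countable space is $\sigma$-discrete (use singletons), and so is every discrete space.

**Definition ($Q$-set space).** An uncountable regular space $X$ is a $Q$-set space if $X$ is not $\sigma$-discrete and every subset of $X$ is a $G_\delta$ set.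

Taking complements, "every subset is $G_\delta$" says the same as "every subset is $F_\sigma$". An uncountable discrete space satisfies it for a trivial reason, which is why $\sigma$-discrete spaces are excluded.

**Definition ($\Delta$-space).** A space $X$ is a $\Delta$-space if for every decreasing sequence $\{D_n:n\in\omega\}$ of subsets of $X$ with $\bigcap_n D_n=\emptyset$ there is a decreasing sequence $\{U_n:n\in\omega\}$ of open sets with $U_n\supseteq D_n$ for every $n$ and $\bigcap_n U_n=\emptyset$.

**Definition ($\Delta$-set space).** A $\Delta$-set space is a regular $\Delta$-space that is not $\sigma$-discrete (hence is uncountable) and in which every closed subset is $G_\delta$.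

A discrete space is a $\Delta$-space: take $U_n=D_n$. The real line is not. Let $D_n$ be the set of rationals whose denominator in lowest terms exceeds $n$. These sets decrease, have empty intersection, and each is dense in $\mathbb R$. If $U_n\supseteq D_n$ is open, then $U_n$ is open and dense, so $\bigcap_nU_n\ne\emptyset$ by the Baire category theorem.

For sets of reals, a *$Q$-set* is an $M\subseteq\mathbb R$ all of whose subsets are $G_\delta$ in $M$, and a *$\Delta$-set* is an $M\subseteq \mathbb R$ that is a $\Delta$-space in the Euclidean topology.

We shall almost always use the $\Delta$ property in the following form. For $f:X\to\omega$ write $\{f\le n\}$ for $\{x\in X:f(x)\le n\}$, and similarly $\{f>n\}$.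

**Lemma 1.** $X$ is a $\Delta$-space if and only if for every $f:X\to\omega$ there are closed sets $F_0\subseteq F_1\subseteq\cdots$ with $\bigcup_nF_n=X$ and $F_n\subseteq\{f\le n\}$ for all $n$.

*Proof.* Suppose $X$ is a $\Delta$-space and $f:X\to\omega$. The sets $D_n=\{f>n\}$ decrease, and their intersection is empty because $f$ has finite values. Take $U_n$ as in the definition and let $F_n=X\setminus U_n$. These are closed, increasing, cover $X$, and $D_n\subseteq U_n$ says $F_n\subseteq\{f\le n\}$.

Conversely, let $(D_n)$ be decreasing with empty intersection, and put $f(x)=\min\{n:x\notin D_n\}$. If $x\in D_n$, then $x\in D_m$ for all $m\le n$, so $f(x)>n$; if $x\notin D_n$, then $f(x)\le n$. So $D_n=\{f>n\}$. Take $F_n$ for $f$ and put $U_n=X\setminus F_n$. These are open, decreasing, have empty intersection, and contain $D_n$. $\square$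

I will say that the increasing closed cover $(F_n)$ *works for $f$* if $F_n\subseteq\{f\le n\}$ for all $n$.

**Lemma 2.** If every subset of $X$ is $G_\delta$, then $X$ is a $\Delta$-space. Consequently every $Q$-set space is a $\Delta$-set space.

*Proof.* Every subset is $F_\sigma$. Given $f:X\to\omega$, write $\{f\le n\}=\bigcup_mH_{n,m}$ with $H_{n,m}$ closed, and put $F_n=\bigcup_{k,m\le n}H_{k,m}$. This is a finite union of closed sets, and it increases with $n$. It lies in $\{f\le n\}$, since $H_{k,m}\subseteq\{f\le k\}\subseteq\{f\le n\}$ for $k\le n$. A point $x$ with $f(x)=k$ lies in some $H_{k,m}$, hence in $F_{\max(k,m)}$. So $(F_n)$ works for $f$. The second statement follows, since in a $Q$-set space all subsets, in particular the closed ones, are $G_\delta$. $\square$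

The question, posed as an open question in Pourya Memarpanahi, Paul Szeptycki, "Q-Sets, $\Delta$-Sets, and L-Spaces", arXiv:2501.08298 (2025), is whether the converse holds for Lindelöf spaces: *if $X$ is regular and Lindelöf, is $X$ a $Q$-set space if and only if it is a $\Delta$-set space?*

Second countable spaces are Lindelöf, and under CH they are the easy case: the answer is yes because neither class contains any.

**Proposition 3.** Assume CH. No uncountable second countable space is a $\Delta$-space.

*Proof.* Let $X$ be uncountable and second countable, and choose distinct points $m_\xi\in X$ $(\xi<\omega_1)$. An open set is the union of a subfamily of a countable base, so there are at most $2^\omega$ closed sets and at most $(2^\omega)^\omega=2^\omega=\omega_1$ increasing closed covers $(F_n)_n$ of $X$. List them, with repetitions if necessary, as $(F^\xi_n)_n$, $\xi<\omega_1$. Define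
$$f(m_\xi)=1+\min\{n:m_\xi\in F^\xi_n\},$$
and $f=0$ at all other points. For any $\xi$ put $n=f(m_\xi)-1$. Then $m_\xi\in F^\xi_n$, but $f(m_\xi)=n+1>n$, so $F_n^\xi\not\subseteq\{f\le n\}$. Hence no cover on the list works for $f$, and Lemma 1 says that $X$ is not a $\Delta$-space. $\square$

What changes in general? The proof used a countable base only to know that $X$ has at most $\omega_1$ closed sets, and it used CH to match covers with points. I will make two departures.

First, give up CH. Then uncountable $Q$-sets of reals can exist, and we modify such a set to destroy the $Q$ property while keeping $\Delta$. This already gives the answer: *it is consistent with ZFC, relative to the consistency of ZFC alone, that there is a regular Lindelöf $\Delta$-set space that is not a $Q$-set space.*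

Second, keep CH, so that Proposition 3 remains in force and no set of reals can help, and build a Lindelöf space with a great many closed sets. The equivalence fails there too, in a suitable forcing extension.

Two things are not settled here: Reed's question whether there is a $\Delta$-set of reals that is not a $Q$-set, and the question whether a counterexample to the equivalence exists in ZFC outright.

## 2. What a closed cover cannot see

Suppose we try to prove that $\Delta$ implies $Q$. Given $A\subseteq X$, we want to write $A$ as an $F_\sigma$ set, and what we may choose is $f$.

The natural choice is $f=0$ on $A$ and $f=1$ off $A$. It gives nothing: the cover $F_0=\emptyset$, $F_n=X$ for $n\ge1$, works for it in any space. The same happens for every bounded $f$. For unbounded $f$ we get $A=\bigcup_n(A\cap F_n)$, but nothing makes $A\cap F_n$ closed. The $\Delta$ property bounds $f$ on closed sets and never requires a closed set to separate one point of $A$ from one point outside $A$.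

In fact, if $f\le f'$, then a cover that works for $f'$ also works for $f$. So if points of $X$ come in pairs, we may replace $f$ by its maximum over each pair, and the problem no longer distinguishes the members of a pair. Here is the precise form of this remark, together with the other permanence facts we need.

**Lemma 4.**

- (a) If $\pi:X\to Y$ is continuous with finite fibers and $Y$ is a $\Delta$-space, then $X$ is a $\Delta$-space.
- (b) If $\pi:X\to Y$ is a closed continuous surjection and $X$ is a $\Delta$-space, then $Y$ is a $\Delta$-space.
- (c) Subspaces of $\Delta$-spaces are $\Delta$-spaces.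
- (d) A regular hereditarily Lindelöf uncountable space is not $\sigma$-discrete, and its closed subsets are $G_\delta$.

Recall that $X$ is hereditarily Lindelöf if every subspace is Lindelöf; equivalently, every family of open sets of $X$ has a countable subfamily with the same union.

*Proof.* (a) Given $f:X\to\omega$, put $f'(y)=\max\big(\{0\}\cup f[\pi^{-1}(y)]\big)$, which is finite because fibers are finite. Take $(F_n)$ that works for $f'$. The sets $\pi^{-1}(F_n)$ are closed, increasing and cover $X$. If $\pi(x)\in F_n$, then $f(x)\le f'(\pi(x))\le n$.

(b) Given $f:Y\to\omega$, take $(F_n)$ that works for $f\circ\pi$. The sets $\pi(F_n)$ are closed because $\pi$ is closed, they increase, and they cover $Y$ because $\pi$ is onto. If $y=\pi(x)$ with $x\in F_n$, then $f(y)=f(\pi(x))\le n$.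

(c) Let $A\subseteq X$ and $f:A\to\omega$. Extend $f$ by $0$ to $X$, take $(F_n)$ that works for the extension, and use $F_n\cap A$.

(d) A discrete subspace is covered by its own singletons, which are open in it. In a hereditarily Lindelöf space it is therefore countable. So a $\sigma$-discrete hereditarily Lindelöf space is countable. For the second statement we show that every open $W$ is $F_\sigma$. By regularity each $p\in W$ has an open neighborhood $V_p$ with $\overline{V_p}\subseteq W$. As $W$ is Lindelöf, countably many $V_p$ cover $W$, and $W$ is the union of the corresponding $\overline{V_p}$. $\square$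

By (d), an uncountable $\Delta$-set of reals is a $\Delta$-set space and an uncountable $Q$-set of reals is a $Q$-set space, because sets of reals are hereditarily Lindelöf.

Part (a) suggests doubling every point of an uncountable $\Delta$-set $M\subseteq\mathbb R$. Two ways to do it fail, on opposite sides.

*Indiscrete doubling.* Let $M\times\{0,1\}$ have as open sets only the sets $\pi^{-1}(U)$ with $U\subseteq M$ open. By (a), whose proof uses no separation axiom, this is a $\Delta$-space. Its subset $M\times\{0\}$ is not $G_\delta$, since every open set containing it is the whole space. But the space is not even $T_0$.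

*Discrete doubling.* Let $M\times\{0,1\}$ have the product topology. This is regular, but $M\times\{0\}$ is clopen. And if $M$ is a $Q$-set, then so to speak is the product: a subset has the form $(N_0\times\{0\})\cup(N_1\times\{1\})$, and both pieces are $G_\delta$, so their union is.

We need something in between: every pair $(x,0),(x,1)$ is separated by some open set, but *each single open set separates only countably many pairs*. Separation of this kind is what the double arrow space provides.

## 3. The double arrow over a set of irrationals

**Definition.** For $M\subseteq\mathbb R\setminus\mathbb Q$ let $D(M)=M\times\{0,1\}$, ordered lexicographically, with projection $\pi:D(M)\to M$. For $x\in M$ put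
$$L_x=\{p:p\le(x,0)\},\qquad R_x=\{p:p\ge(x,1)\}=D(M)\setminus L_x .$$
Topologize $D(M)$ by the subbase consisting of all $L_x,R_x$ $(x\in M)$ and all $\{p:\pi(p)<a\}$, $\{p:\pi(p)>a\}$ $(a\in\mathbb Q)$.

I abbreviate the last two kinds of sets as $\{\pi<a\}$ and $\{\pi>a\}$.

**Definition.** For $Z\subseteq D(M)$ let $\mathrm{as}(Z)$ be the set of all $x\in M$ such that exactly one of $(x,0),(x,1)$ is in $Z$.

For example, $\mathrm{as}(L_x)=\{x\}$: the fiber over $x$ is split, a fiber over $y<x$ is contained in $L_x$, and a fiber over $y>x$ is disjoint from it. Also $\mathrm{as}(\{\pi<a\})=\emptyset$, and $\mathrm{as}(M\times\{0\})=M$.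

**Theorem 5 (ZFC).** Let $M\subseteq\mathbb R\setminus\mathbb Q$ be uncountable.

1. $D(M)$ is zero-dimensional, regular, first countable and hereditarily Lindelöf. It is not $\sigma$-discrete, and all its closed sets are $G_\delta$.
2. $D(M)$ is a $\Delta$-space if and only if $M$ (Euclidean topology) is a $\Delta$-space.
3. $M\times\{0\}$ is not $G_\delta$ in $D(M)$. So $D(M)$ is never a $Q$-set space.
4. Every Borel $Z\subseteq D(M)$ has $\mathrm{as}(Z)$ countable. If $M$ is a $Q$-set, then for $Z\subseteq D(M)$: $Z$ is $G_\delta$ $\iff$ $Z$ is $F_\sigma$ $\iff$ $Z$ is Borel $\iff$ $\mathrm{as}(Z)$ is countable.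

**Step 1: separation.** *We check that the space is zero-dimensional and regular.* By definition $L_x$ and $R_x$ are complementary. Since $M\cap\mathbb Q=\emptyset$, so are $\{\pi<a\}$ and $\{\pi>a\}$. Hence all subbasic sets are clopen, their finite intersections form a clopen base, and $D(M)$ is zero-dimensional. The points $(x,0),(x,1)$ are separated by $L_x$ and $R_x$. Points with different projections are separated by $\{\pi<a\}$ and $\{\pi>a\}$ for a rational $a$ between the projections. So $D(M)$ is Hausdorff, and being zero-dimensional it is regular. The map $\pi$ is continuous, because preimages of intervals with rational endpoints are open.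

**Step 2: local bases.** *We find simple neighborhoods, which all later steps use.* The claim is that
$$\{\pi>a\}\cap L_x\quad(a\in\mathbb Q,\ a<x)\quad\text{form a local base at }(x,0),\tag{1}$$
$$R_x\cap\{\pi<b\}\quad(b\in\mathbb Q,\ b>x)\quad\text{form a local base at }(x,1).\tag{2}$$
For (1), go through the subbasic sets that contain $(x,0)$.

- If $(x,0)\in L_y$, then $x\le y$, and $L_y\supseteq L_x$.
- If $(x,0)\in R_y$, then $(x,0)\ge(y,1)$, so $y<x$. For any rational $a\in(y,x)$ we have $R_y\supseteq\{\pi>a\}$.
- If $(x,0)\in\{\pi<b\}$, then $x<b$, and $\{\pi<b\}\supseteq L_x$.
- If $(x,0)\in\{\pi>a\}$, then $a<x$, and the set already has the required form.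

So a finite intersection of subbasic sets containing $(x,0)$ contains $\{\pi>a\}\cap L_x$, where $a<x$ is the largest of the finitely many rationals that occur (any rational below $x$ if none occurs). Statement (2) follows by the mirror argument: if $(x,1)\in R_y$, then $y\le x$ and $R_y\supseteq R_x$. If $(x,1)\in L_y$, then $x<y$ and $L_y\supseteq\{\pi<b\}$ for rational $b\in(x,y)$. A set $\{\pi>a\}$ containing $(x,1)$ contains $R_x$. In particular $D(M)$ is first countable.

**Step 3: hereditarily Lindelöf.** *We show that every family $\mathcal O$ of open sets has a countable subfamily with the same union $W$.* Let $\mathcal J$ be the family of open intervals $J$ with rational endpoints such that $\pi^{-1}(J)\subseteq O$ for some $O\in\mathcal O$. It is countable, so choosing one $O$ for each $J$ we cover $\pi^{-1}(\bigcup\mathcal J)$ by countably many members of $\mathcal O$. The points of $W$ not yet covered project outside $\bigcup\mathcal J$.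

Let $S_0=\{x\in M\setminus\bigcup\mathcal J:(x,0)\in W\}$. For $x\in S_0$ choose, by (1), $O_x\in\mathcal O$ and a rational $a_x<x$ with $\{\pi>a_x\}\cap L_x\subseteq O_x$. Suppose $x<x'$ in $S_0$ had $a_x=a_{x'}=a$. Then $a<x<x'$, so there is a rational interval $J$ with $x\in J\subseteq(a,x')$. Every point projecting into $J$ lies in $\{\pi>a\}\cap L_{x'}$, so $\pi^{-1}(J)\subseteq O_{x'}$ and $J\in\mathcal J$. Then $x\in\bigcup\mathcal J$, contradicting $x\in S_0$. So $x\mapsto a_x$ is an injection of $S_0$ into $\mathbb Q$, and $S_0$ is countable.

Let $S_1=\{x\in M\setminus\bigcup\mathcal J:(x,1)\in W\}$, and choose rationals $b_x>x$ and $O_x'\in\mathcal O$ with $R_x\cap\{\pi<b_x\}\subseteq O'_x$. If $x'<x$ in $S_1$ had $b_x=b_{x'}=b$, then a rational interval $J$ with $x\in J\subseteq(x',b)$ has $\pi^{-1}(J)\subseteq R_{x'}\cap\{\pi<b\}\subseteq O'_{x'}$, so again $x\in\bigcup\mathcal J$, a contradiction. So $S_1$ is countable. Adding countably many members of $\mathcal O$ for the points over $S_0$ and $S_1$, we cover $W$.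

Since $D(M)$ is uncountable, Lemma 4(d) gives the rest of part 1.

**Step 4: part 2.** *We transfer $\Delta$ along $\pi$ in both directions.* If $M$ is a $\Delta$-space, then so is $D(M)$, by Lemma 4(a): $\pi$ is continuous and two-to-one.

For the converse, by Lemma 4(b) it is enough that $\pi$ is a closed map. Let $F\subseteq D(M)$ be closed and $x\in M\setminus\pi(F)$. Neither $(x,0)$ nor $(x,1)$ is in $F$, so by (1) and (2) there are rationals $a<x<b$ such that $\{\pi>a\}\cap L_x$ and $R_x\cap\{\pi<b\}$ miss $F$. The union of these two sets is $\pi^{-1}((a,b))$: a point projecting into $(a,b)$ is either $\le(x,0)$ or $\ge(x,1)$, and conversely points of the first set have projection in $(a,x]$ and those of the second in $[x,b)$. So $(a,b)\cap\pi(F)=\emptyset$, and $\pi(F)$ is closed.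

**Step 5: open sets split few fibers.** *This is the property we asked for at the end of Section 2.* Let $O$ be open. Consider the points $x$ with $(x,0)\in O$ and $(x,1)\notin O$, and choose for each a rational $a_x<x$ with $\{\pi>a_x\}\cap L_x\subseteq O$. If $x<x'$ are two such points with $a_x=a_{x'}=a$, then $(x,1)\in\{\pi>a\}\cap L_{x'}\subseteq O$, a contradiction. So there are only countably many such $x$.

Now consider the points $x$ with $(x,1)\in O$ and $(x,0)\notin O$, and choose rationals $b_x>x$ with $R_x\cap\{\pi<b_x\}\subseteq O$. If $x'<x$ are two of them with $b_x=b_{x'}=b$, then $(x,0)\in R_{x'}\cap\{\pi<b\}\subseteq O$, a contradiction. So $\mathrm{as}(O)$ is countable.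

**Step 6: part 3 and the first statement of part 4.** *We pass from open sets to Borel sets.* Clearly $\mathrm{as}(D(M)\setminus Z)=\mathrm{as}(Z)$. Also
$$\mathrm{as}\Big(\bigcup_nZ_n\Big)\subseteq\bigcup_n\mathrm{as}(Z_n):$$
if no $Z_n$ splits the fiber over $x$, then each $Z_n$ contains both points or neither, and so does the union. Hence the sets $Z$ with $\mathrm{as}(Z)$ countable form a $\sigma$-algebra. By Step 5 it contains the open sets, so it contains all Borel sets. But $\mathrm{as}(M\times\{0\})=M$ is uncountable. So $M\times\{0\}$ is not Borel, in particular not $G_\delta$.

**Step 7: the rest of part 4.** *For a $Q$-set $M$ we show that countability of $\mathrm{as}(Z)$ is the only restriction.* A $G_\delta$ set is Borel, an $F_\sigma$ set is Borel, and a Borel set has $\mathrm{as}(Z)$ countable. So let $\mathrm{as}(Z)$ be countable; we show that $Z$ is both $F_\sigma$ and $G_\delta$. Let $N=\{x\in M:(x,0),(x,1)\in Z\}$. Then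
$$Z=\pi^{-1}(N)\cup C,\qquad C=Z\cap\big(\mathrm{as}(Z)\times\{0,1\}\big),$$
and $C$ is countable. As $M$ is a $Q$-set, $N$ is $F_\sigma$ in $M$, so $\pi^{-1}(N)$ is $F_\sigma$ by continuity. The countable set $C$ is $F_\sigma$ because points are closed. So $Z$ is $F_\sigma$. The complement of $Z$ has the same $\mathrm{as}$, so it is $F_\sigma$ too, and $Z$ is $G_\delta$. This completes the proof of Theorem 5. $\square$

## 4. A counterexample under $MA_{\omega_1}$

**Corollary 6.** If there is an uncountable $\Delta$-set of reals, then there is a regular Lindelöf $\Delta$-set space that is not a $Q$-set space. Under $MA_{\omega_1}$ there is one. Hence its existence is consistent with ZFC.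

*Proof.* Let $M_0\subseteq\mathbb R$ be an uncountable $\Delta$-set. Then $M=M_0\setminus\mathbb Q$ is uncountable, and it is a $\Delta$-space by Lemma 4(c). By Theorem 5, $D(M)$ is regular, Lindelöf and a $\Delta$-space, it is not $\sigma$-discrete, and its closed sets are $G_\delta$. So it is a $\Delta$-set space. Its subset $M\times\{0\}$ is not $G_\delta$, so it is not a $Q$-set space.

Under $MA_{\omega_1}$ every set of reals of size $\omega_1$ is a $Q$-set (Martin–Solovay, *Internal Cohen extensions*, Ann. Math. Logic 2 (1970)), hence a $\Delta$-set by Lemma 2. And $MA_{\omega_1}$ is consistent relative to ZFC (Solovay–Tennenbaum, *Iterated Cohen extensions and Souslin's problem*, Ann. of Math. 94 (1971)). $\square$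

The special case in which $M_0$ is an uncountable $Q$-set is the most striking one: we start with a $Q$-set, double its points, keep $\Delta$, and lose $Q$.

## 5. Keeping CH: one coordinate for every function

Now we put CH back.

**Theorem 7.** The equivalence can also fail where there is no uncountable $\Delta$-set of reals at all. If $V\models CH$ and $G$ adds $\omega_1$ Cohen reals, then in $V[G]$: CH holds, no uncountable second countable space is a $\Delta$-space, and there is a regular Lindelöf $\Delta$-set space that is not a $Q$-set space.

The double arrow is of no use here. By Theorem 5(2), $D(M)$ is a $\Delta$-space only if $M$ is, and under CH Proposition 3 excludes that for every uncountable $M$.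

The proof of Proposition 3 says more. It shows that under CH an uncountable space with at most $\omega_1$ closed sets is not a $\Delta$-space. In a hereditarily Lindelöf space every open set is a countable union of sets from a given base, so a base of size at most $\omega_1$ would give at most $\omega_1^\omega=\omega_1$ open sets (by CH). Thus a hereditarily Lindelöf example of the kind we want needs more than $\omega_1$ basic open sets.

So let us work in a large power of the rationals $\mathbb Q$, with one coordinate $g$ for each function $f_g:\omega_1\to\omega$, and build points $x_\beta$, $\beta<\omega_1$. Enumerate $\mathbb Q=\{q_j:j<\omega\}$ injectively. Suppose we arrange that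
$$\text{the index } j \text{ of } x_\beta(g)=q_j\text{ satisfies } j\ge f_g(\beta).\tag{3}$$
Then the sets $F_n=\{x:x(g)\in\{q_0,\dots,q_n\}\}$ form an increasing closed cover, and $x_\beta\in F_n$ implies $f_g(\beta)\le n$. So coordinate $g$ takes care of $f_g$, and $\Delta$ is automatic.

The simplest way to satisfy (3) is $x_\beta(g)=q_{f_g(\beta)}$. This destroys the Lindelöf property completely. For a given $\beta$ let $f_g$ be $1$ at $\beta$ and $0$ elsewhere. Then $x_\beta$ is the only point with $x(g)\ne q_0$, so it is isolated, and the space is an uncountable discrete space.

The way out is that condition (3) bounds the index only from below, and *every nonempty open subset of $\mathbb Q$ contains points $q_j$ with $j$ as large as we like*. So we are free to prescribe, for each $\beta$ and $g$, a basic open set in which $x_\beta(g)$ must lie, and satisfy (3) inside it. We prescribe these open sets generically, so that the points are spread out as Cohen-generic points would be, and this should give the Lindelöf property.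

There is one more obstacle. There must be $2^{\omega_1}\ge\omega_2$ coordinates. Independent Cohen labels, one for each pair $(\beta,g)$, would add at least $\omega_2$ reals and destroy CH. We therefore let the coordinates be branches of the tree ${}^{<\omega_1}2$, which under CH has only $\omega_1$ nodes, and label nodes. Any countable set of branches separates below some countable level, and above that level their labels behave as if they were independent. The next section makes this precise.

## 6. Generic labels on ${}^{<\omega_1}2$

For a set $I$, $\mathrm{Fn}(I,\omega)$ is the set of finite partial functions from $I$ to $\omega$. As a forcing notion it is ordered by reverse inclusion, and it is ccc by the $\Delta$-system lemma.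

Let $V\models CH$ and let $T={}^{<\omega_1}2$, computed in $V$; the *length* of a node is its domain. By CH, $|T|=\omega_1$. Let $R=\mathrm{Fn}(T,\omega)$, which is ccc and of size $\omega_1$.

Forcing with $R$ is adding $\omega_1$ Cohen reals. Indeed $R\cong\mathrm{Fn}(\omega_1\times\omega,\omega)$ is the finite support product of $\omega_1$ copies of $\mathrm{Fn}(\omega,\omega)$. This poset has the dense subset ${}^{<\omega}\omega$. The map sending $s=(s_0,\dots,s_{l-1})$ to the binary string $1^{s_0}0\,1^{s_1}0\cdots1^{s_{l-1}}0$ preserves order and incompatibility, and its image consists of the empty string and all strings ending in $0$, so it is a dense embedding into ${}^{<\omega}2$, which is dense in $\mathrm{Fn}(\omega,2)$. So $R$ is forcing equivalent to the finite support product of $\omega_1$ copies of $\mathrm{Fn}(\omega,2)$.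

Let $G$ be $R$-generic over $V$ and $r=\bigcup G$, a function from $T$ to $\omega$. Cardinals are preserved by ccc. We count nice names. An antichain of $R$ is countable, and by CH there are at most $\omega_1^\omega=\omega_1$ countable subsets of $R$. So there are at most $\omega_1^{\omega}=\omega_1$ nice names for subsets of $\omega$ and at most $\omega_1^{\omega_1}=2^{\omega_1}$ nice names for subsets of $\omega_1$. Hence
$$V[G]\models CH,\qquad (2^{\omega_1})^{V[G]}=(2^{\omega_1})^V .$$

The first two statements of Theorem 7 are now proved: CH holds in $V[G]$, and Proposition 3 applied in $V[G]$ shows that no uncountable second countable space is a $\Delta$-space there.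

Let $K=({}^{\omega_1}2)^V$, the set of ground model branches. In $V[G]$ we have
$$|K|=2^{\omega_1}=|{}^{\omega_1}\omega|.\tag{4}$$

**Definition.** For $\gamma<\omega_1$ let $y_\gamma:K\to\omega$, $y_\gamma(g)=r(g\restriction\gamma)$.

So $y_\gamma$ reads the labels on level $\gamma$. For instance, $y_0$ is constant with value $r(\emptyset)$, and for finite $n$ the function $y_n$ has at most $2^n$ values, because there are only $2^n$ nodes of length $n$. Two branches that agree below $\gamma$ get the same value.

**Lemma 8.** In $V[G]$, let $e_n$ $(n<\omega)$ be finite partial functions from $K$ to $\omega$ with pairwise disjoint domains. Then for all but countably many $\gamma<\omega_1$ there is $n$ with $e_n\subseteq y_\gamma$.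

*Proof.*

**Step 1: capture the sequence in a small model.** *We want $(e_n)_n$ to be independent of the labels above some countable level.* Each $e_n$ is a finite subset of a set in $V$, so $e_n\in\mathrm{Fn}(K,\omega)^V$. Take a name $\dot e$ for the sequence, forced to be a function from $\omega$ to $\mathrm{Fn}(K,\omega)^V$. In $V$, choose for each $n$ a maximal antichain $A_n$ of conditions that decide $\dot e(n)$. Each $A_n$ is countable. Let $T'\subseteq T$ be the union of the domains of all conditions in $\bigcup_nA_n$, and let $D'\subseteq K$ be the union of the domains of all the decided values. Both are in $V$ and countable there. Put $G'=G\cap\mathrm{Fn}(T',\omega)$. The unique element of $A_n\cap G$ is in $G'$, and it determines $e_n$. So $(e_n)_n\in V[G']$, and $\bigcup_n\mathrm{dom}\,e_n\subseteq D'$.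

**Step 2: choose the level.** *Above it, the branches in $D'$ have separated and no label has been used.* There is $\gamma_0<\omega_1$ that exceeds the lengths of all elements of $T'$ and is such that $g\mapsto g\restriction\gamma_0$ is injective on $D'$: we have to exceed countably many lengths and the first differences of countably many pairs. Fix any $\gamma$ with $\gamma_0\le\gamma<\omega_1$.

**Step 3: density.** *We show that generically some $e_n$ is copied onto level $\gamma$.* By the product lemma, $G''=G\cap\mathrm{Fn}(T\setminus T',\omega)$ is $\mathrm{Fn}(T\setminus T',\omega)$-generic over $V[G']$. In $V[G']$ consider the set of conditions $q\in\mathrm{Fn}(T\setminus T',\omega)$ for which there is $n$ such that $g\restriction\gamma\in\mathrm{dom}\,q$ and $q(g\restriction\gamma)=e_n(g)$ for all $g\in\mathrm{dom}\,e_n$. We show that it is dense.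

Let $q$ be any condition. Since $g\mapsto g\restriction\gamma$ is injective on $D'$, only finitely many $g\in D'$ have $g\restriction\gamma\in\mathrm{dom}\,q$. The domains of the $e_n$ are disjoint, so some $n$ has $g\restriction\gamma\notin\mathrm{dom}\,q$ for all $g\in\mathrm{dom}\,e_n$. The nodes $g\restriction\gamma$ for $g\in\mathrm{dom}\,e_n$ are distinct, again by injectivity, and they are not in $T'$ because their length $\gamma$ is larger than all lengths in $T'$. So
$$q\cup\{(g\restriction\gamma,e_n(g)):g\in\mathrm{dom}\,e_n\}$$
is a condition in $\mathrm{Fn}(T\setminus T',\omega)$ and belongs to the set.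

Hence $G''$ contains a member of the dense set. As $r$ extends it, $y_\gamma(g)=r(g\restriction\gamma)=e_n(g)$ for all $g\in\mathrm{dom}\,e_n$, for some $n$. This holds for every $\gamma\ge\gamma_0$. $\square$

## 7. The space in $\mathbb Q^K$

Work in $V[G]$. Let $\mathbb Q=\{q_j:j<\omega\}$ be enumerated injectively, with its usual topology and a base $\{O_k:k<\omega\}$ of nonempty open sets. Each $O_k$ is infinite. By (4) we can fix a surjection $g\mapsto f_g$ of $K$ onto ${}^{\omega_1}\omega$, and distinct $h_\beta\in K$ for $\beta<\omega_1$. As in the double arrow, each point is made twice, and the two copies must differ in a way that countably many open sets cannot detect for all $\beta$: they will differ in the single coordinate $h_\beta$.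

For $\omega\le\beta<\omega_1$ and $i<2$ define $x_{\beta,i}\in\mathbb Q^K$ by $x_{\beta,i}(g)=q_j$, where
$$j\text{ is the least element of }\{j\ge f_g(\beta):q_j\in O_{y_\beta(g)}\},$$
except that for $i=1$ and $g=h_\beta$ we take the second least element. The set is infinite because $O_{y_\beta(g)}$ is, so both elements exist. Thus always
$$x_{\beta,i}(g)\in O_{y_\beta(g)},\tag{5}$$
$$\text{the index of }x_{\beta,i}(g)\text{ is}\ge f_g(\beta),\tag{6}$$
$$x_{\beta,0}(g)=x_{\beta,1}(g)\iff g\ne h_\beta.\tag{7}$$
Let $X=\{x_{\beta,i}:\omega\le\beta<\omega_1,\ i<2\}\subseteq\mathbb Q^K$ with the topology inherited from the product. As a subspace of a product of regular spaces, $X$ is regular.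

**Step 1: the points are distinct.** *We need this for $X$ to be uncountable, and for the two copies to be different points.* By (7), $x_{\beta,0}\ne x_{\beta,1}$. Now let $\omega\le\beta<\beta'<\omega_1$, and fix $k,k'$ with $O_k\cap O_{k'}=\emptyset$. We claim that the set of conditions $q$ for which some $g\in K$ has $q(g\restriction\beta)=k$ and $q(g\restriction\beta')=k'$, a set in $V$, is dense. Let $q\in R$. Choose $g\in K$ such that $g\restriction\omega$ differs from the restrictions to $\omega$ of all members of $\mathrm{dom}\,q$ of length $\ge\omega$; only finitely many restrictions have to be avoided. Since $\beta,\beta'\ge\omega$, neither $g\restriction\beta$ nor $g\restriction\beta'$ is in $\mathrm{dom}\,q$. They are distinct since their lengths differ. So $q\cup\{(g\restriction\beta,k),(g\restriction\beta',k')\}$ is a condition. This proves the claim. By genericity some $g\in K$ has $y_\beta(g)=k$ and $y_{\beta'}(g)=k'$. By (5), $x_{\beta,i}(g)\in O_k$ and $x_{\beta',i'}(g)\in O_{k'}$, so $x_{\beta,i}\ne x_{\beta',i'}$ for all $i,i'<2$.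

**Step 2: $X$ is hereditarily Lindelöf.** *Here Lemma 8 is used.* Suppose not. Then some subspace $Y$ has a cover by open sets without a countable subcover. Recursively choose $p_\alpha\in Y$ outside the sets chosen before stage $\alpha<\omega_1$, and a member of the cover containing $p_\alpha$. Shrinking the chosen sets to basic open sets, we get points $p_\alpha$ and basic open $W_\alpha\ni p_\alpha$ with
$$p_{\alpha'}\notin W_\alpha\quad\text{whenever }\alpha<\alpha'<\omega_1.\tag{8}$$
The $p_\alpha$ are distinct. Property (8) persists when we pass to an uncountable subsequence and reindex it by $\omega_1$ in increasing order. So we may assume that $p_\alpha=x_{\beta_\alpha,i}$ with $i$ fixed. The $\beta_\alpha$ are then distinct, and we may also assume that they are strictly increasing.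

Write $W_\alpha=\{x\in X:x(g)\in O_{\varepsilon_\alpha(g)}\text{ for all }g\in\mathrm{dom}\,\varepsilon_\alpha\}$ with $\varepsilon_\alpha\in\mathrm{Fn}(K,\omega)$. By the $\Delta$-system lemma we may assume that $\mathrm{dom}\,\varepsilon_\alpha=\rho\sqcup d_\alpha$ with the $d_\alpha$ pairwise disjoint (possibly empty). There are only countably many functions from the finite set $\rho$ to $\omega$, so we may also assume that $\varepsilon_\alpha\restriction\rho=\varepsilon$ is constant.

Apply Lemma 8 to $e_n=\varepsilon_n\restriction d_n$, $n<\omega$. All but countably many levels are good, and the $\beta_\alpha$ are distinct, so there are $\alpha'\ge\omega$ and $n<\omega$ with $e_n\subseteq y_{\beta_{\alpha'}}$. We check that $p_{\alpha'}\in W_n$.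

- For $g\in d_n$, (5) gives $p_{\alpha'}(g)\in O_{y_{\beta_{\alpha'}}(g)}=O_{\varepsilon_n(g)}$.
- For $g\in\rho$, we have $p_{\alpha'}(g)\in O_{\varepsilon_{\alpha'}(g)}=O_{\varepsilon(g)}=O_{\varepsilon_n(g)}$, because $p_{\alpha'}\in W_{\alpha'}$.

So $p_{\alpha'}\in W_n$ with $n<\omega\le\alpha'$, contradicting (8).

**Step 3: $X$ is a $\Delta$-set space.** *The coordinates were chosen for this.* $X$ is regular, uncountable and hereditarily Lindelöf, so by Lemma 4(d) it is not $\sigma$-discrete and its closed sets are $G_\delta$. Let $f:X\to\omega$. Since $g\mapsto f_g$ is onto ${}^{\omega_1}\omega$, we can choose $g\in K$ with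
$$f_g(\beta)=\max\{f(x_{\beta,0}),f(x_{\beta,1})\}\quad(\omega\le\beta<\omega_1),\qquad f_g(\beta)=0\quad(\beta<\omega).$$
The sets $F_n=\{x\in X:x(g)\in\{q_0,\dots,q_n\}\}$ are closed, since finite subsets of $\mathbb Q$ are closed and evaluation at $g$ is continuous. They increase and cover $X$. If $x_{\beta,i}\in F_n$, then by (6)
$$n\ \ge\ \text{index of }x_{\beta,i}(g)\ \ge\ f_g(\beta)\ \ge\ f(x_{\beta,i}).$$
So $F_n\subseteq\{f\le n\}$, and $X$ is a $\Delta$-space by Lemma 1.

**Step 4: $X$ is not a $Q$-set space.** *We show that half of the points do not form a $G_\delta$ set.* Let $A=\{x_{\beta,0}:\omega\le\beta<\omega_1\}$, and suppose $A=\bigcap_nU_n$ with $U_n$ open. By Step 2 each $U_n$ is a countable union of basic open sets, and each basic open set restricts finitely many coordinates. So there is a countable $D\subseteq K$ such that for all $n$, membership of $x$ in $U_n$ depends only on $x\restriction D$. The $h_\beta$ are distinct and $D$ is countable, so there is $\beta$ with $\omega\le\beta<\omega_1$ and $h_\beta\notin D$. By (7), $x_{\beta,0}\restriction D=x_{\beta,1}\restriction D$. Since $x_{\beta,0}\in\bigcap_nU_n$, also $x_{\beta,1}\in\bigcap_nU_n=A$. But $x_{\beta,1}\notin A$,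 because the points are distinct by Step 1. This contradiction shows that $A$ is not $G_\delta$.

So $X$ is, in $V[G]$, a regular Lindelöf $\Delta$-set space that is not a $Q$-set space, and Theorem 7 is proved. $\square$
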